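\title{Local Nori fundamental group schemes of quotient singularities in positive characteristic}

\begin{abstract}
Let $G$ be a finite group scheme over an algebraically closed field $k$ of characteristic $p>0$, acting on $Y=\operatorname{Spec}k[[u_1,\dots,u_d]]$, $d\ge 2$, so that the closed point is fixed and the action is free elsewhere. Let $x\in X=Y/G$ be the quotient singularity and $U=X\setminus\{x\}$. The kernel $K$ of the map from the local Nori fundamental group scheme of $U$ to the Nori fundamental group scheme of $X$ surjects onto $G$. We ask whether $K\to G$ is an isomorphism when $G$ is linearly reductive. The answer is no: it fails for $G=\boldsymbol{\mu}_n$ for all $n\ge2$, all $p$ and all $d$. More generally, for every nontrivial $G$ the kernel of $K\to G$ surjects onto $\boldsymbol{\alpha}_p^{\,n}$ for all $n$, so $K\to G$ is an isomorphism only for trivial $G$. For linearly reductive $G$, the expected statement does hold for torsors with commutative structure group.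
\end{abstract}

\section{Introduction}

\subsection*{Quotient singularities}

Throughout, $k$ is an algebraically closed field of characteristic $p>0$, $d\ge2$ is an integer, $A=k[[u_1,\dots,u_d]]$ has maximal ideal $\mathfrak m$, and $Y=\operatorname{Spec}A$ has closed point $y$ and punctured spectrum $V=Y\setminus\{y\}$. An action of a finite $k$-group scheme $G$ on $Y$ is \emph{very small} if it fixes $y$ and is free on $V$. Both conditions are meant scheme-theoretically: for every $k$-scheme $T$, every $g\in G(T)$ fixes $y$, and only $g=1$ fixes a given $v\in V(T)$. For such an action, $A$ is finite over $A^G$, and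
\[
X=Y/G=\operatorname{Spec}A^G
\]
is a normal complete local $k$-scheme of dimension $d$ whose closed point $x$ is $k$-rational. With $U=X\setminus\{x\}$, the quotient map restricts to a $G$-torsor $f\colon V\to U$. We call $x\in X$ a \emph{quotient singularity by $G$}.

How much of $G$ can be read off from $X$ alone? The presentation $X=Y/G$ leaves one visible trace on $X$, the torsor $V\to U$. It is therefore natural to look at all torsors over $U$ under finite group schemes and to ask whether $V$ plays a distinguished role among them.

\subsection*{Local torsors and fundamental group schemes}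

Let $H$ be a finite $k$-group scheme. A \emph{local $H$-torsor} over $x\in X$ is an $H$-torsor $P\to U$. Since $X$ is normal of dimension at least $2$, the scheme $\overline P=\operatorname{Spec}\Gamma(P,\mathcal O_P)$ is finite over $X$, carries an action of $H$, and contains $P$ as the preimage of $U$. A \emph{pointed} local torsor is a pair $(P,\bar p)$ with $\bar p$ a $k$-point of $\overline P$ over $x$; morphisms respect these points. A \emph{reduction} of $P$ to a subgroup scheme $H'\subset H$ is an $H'$-torsor $P'\to U$ with an $H'$-equivariant $U$-morphism $P'\to P$, and $P$ is \emph{Nori-reduced} if it has no reduction to a proper subgroup scheme.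

The \emph{local Nori fundamental group scheme} $\pi^{\mathrm N}_{\mathrm{loc}}(U,x)$ is obtained, as in Nori's construction, as the inverse limit of the structure groups over the cofiltered system of Nori-reduced pointed local torsors. Nori's fundamental group scheme $\pi^{\mathrm N}_1(X,x)$ classifies in the same way torsors over $X$ itself, pointed by a $k$-point over $x$. Both are profinite $k$-group schemes. We abbreviate
\[
\pi=\pi^{\mathrm N}_{\mathrm{loc}}(U,x),\qquad \pi_X=\pi^{\mathrm N}_1(X,x),
\]
and we take the following facts as known. Here and below, a homomorphism of group schemes is \emph{surjective} if it is faithfully flat.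
\begin{itemize}
\item[(F1)] For every finite $k$-group scheme $H$, isomorphism classes of pointed local $H$-torsors $(P,\bar p)$ are in bijection with homomorphisms $\rho_P\colon\pi\to H$, and surjective homomorphisms correspond to Nori-reduced torsors. The bijection is natural in $H$: composing $\rho_P$ with $H\to H_1$ corresponds to the push-forward $P\times^HH_1$, pointed by the image of $\bar p$.
\item[(F2)] Restricting pointed torsors from $X$ to $U$ gives a surjection $r\colon\pi\to\pi_X$.
\item[(F3)] The $G$-torsor $V\to U$, pointed by $y\in Y=\overline V$, is Nori-reduced, so $\rho_V\colon\pi\to G$ is surjective. The restriction of $\rho_V$ to the kernel of $r$ is still surjective, and it induces an isomorphism on maximal \'etale quotients.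
\end{itemize}
The kernel of $r$ is denoted by
\[
K=\pi^{\mathrm N}_{\mathrm{loc}}(U,X,x),\qquad\text{so that}\qquad 1\to K\to\pi\to\pi_X\to1
\]
is exact. One passes from $\pi$ to $K$ because $\pi$ is large for reasons unrelated to the singularity. Already the regular scheme $Y$ has many torsors: for every $a\in A$ that is not a $p$-th power, the equation $z^p=a$ defines a nontrivial $\boldsymbol{\alpha}_p$-torsor over $Y$. The group $K$ ignores the torsors that extend over the closed point: $\rho_P$ kills $K$ exactly when $(P,\bar p)$ is the restriction of a pointed torsor over $X$ (Lemma~\ref{lem:formal}).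

\medskip
\noindent\textbf{Question A.} \emph{If $x\in X=Y/G$ is a quotient singularity by $G$, is the surjection $K\to G$ an isomorphism?}
\medskip

The answer is known to be negative in general. There are examples among certain rational double points in characteristics $2$ and $3$ where it fails, with $G=\mathbf C_3$, $G=\boldsymbol{\alpha}_3$ or $G=\mathbf C_2$. Recall that a finite group scheme is \emph{linearly reductive} if all its finite-dimensional representations are semisimple. In all these examples $G$ is not linearly reductive. This paper settles the following problem, posed in \cite{LMM}: \emph{does Question~A have a positive answer whenever $G$ is linearly reductive?}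

There are reasons to guess that it does. For trivial $G$ every torsor over $V$ extends to $Y$ (Proposition~\ref{prop:purity}), so $K=1$. On maximal \'etale quotients $K\to G$ is an isomorphism by (F3). For a general local torsor $P$, the pullback $P\times_UV$ extends to a torsor over $Y$ with an action of $G$, and for linearly reductive $G$ one expects to descend it to $X$ by taking invariants, up to a correction that involves only the action of $G$ on the fiber over $y$.

\subsection*{Results}

The guess is wrong, already for the simplest linearly reductive groups.

\begin{theorem}\label{thm:mu}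
Let $n\ge2$ and let $G=\boldsymbol{\mu}_n$ act on $Y$ by $\zeta\cdot u_i=\zeta u_i$ for all $i$. This action is very small and $G$ is linearly reductive, but $K\to G$ is not an isomorphism. More precisely, $K$ surjects, over $G$, onto the semidirect product $\boldsymbol{\alpha}_p\rtimes\boldsymbol{\mu}_n$ formed with the scaling action of $\boldsymbol{\mu}_n$ on $\boldsymbol{\alpha}_p$.
\end{theorem}

Linear reductivity plays no role in the failure.

\begin{theorem}\label{thm:general}
Let $G$ be a nontrivial finite $k$-group scheme with a very small action on $Y$. Then for every $n$ the group scheme $\ker(K\to G)$ surjects onto $\boldsymbol{\alpha}_p^{\,n}$. In particular, $K$ is not finite. Consequently, for a quotient singularity by a finite group scheme $G$, the map $K\to G$ is an isomorphism if and only if $G$ is trivial.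
\end{theorem}

To say what survives of the guess, note that $K\to G$ is an isomorphism if and only if every homomorphism from $\pi$ to a finite group scheme $H$ factors through $(r,\rho_V)\colon\pi\to\pi_X\times G$ (Lemma~\ref{lem:formal}). In this form Question~A can be asked for a restricted class of structure groups $H$.

\begin{theorem}\label{thm:comm}
Let $G$ be linearly reductive. For every finite commutative $k$-group scheme $H$, every homomorphism $\pi\to H$ factors through $\pi\to\pi_X\times G$. Hence $\pi^{\mathrm{ab}}\cong\pi_X^{\mathrm{ab}}\times G^{\mathrm{ab}}$ on maximal commutative quotients.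
\end{theorem}

Example~\ref{ex:mup} shows that ``commutative'' cannot be replaced by ``linearly reductive'' in the hypothesis on $H$.

\subsection*{The idea}

Consider the $\boldsymbol{\alpha}_p$-torsor $z^p=a$ over $Y$. If $a$ is $G$-invariant, the torsor comes from $X$ and $K$ does not see it. Suppose instead that $G$ multiplies $a$ by the $p$-th power of a nontrivial character. Then $G$ still acts on the torsor, by multiplying $z$ by the character, but this action no longer commutes with the translations by $\boldsymbol{\alpha}_p$. The result is a torsor over $U$ under a semidirect product $H=\boldsymbol{\alpha}_p\rtimes G$. If $a$ is not a $p$-th power, $\pi$ surjects onto $H$. The image of $K$ is then a normal subgroup of $H$ that surjects onto $G$, and taking commutators with $\boldsymbol{\alpha}_p$ forces it to contain $\boldsymbol{\alpha}_p$. The mechanism has no \'etale counterpart, since every finite \'etale cover of $Y$ splits.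

After the recollections of Section~\ref{sec:prelim}, we carry this out by hand for the $A_1$-singularity (Section~\ref{sec:A1}), isolate the mechanism and prove Theorem~\ref{thm:mu} (Section~\ref{sec:lift}), and treat arbitrary nontrivial $G$ (Section~\ref{sec:general}). Section~\ref{sec:purity} proves purity for torsors over $V$, which completes Theorem~\ref{thm:general} and is the starting point for Theorem~\ref{thm:comm} (Section~\ref{sec:comm}).

\section{Group schemes, torsors and power series}\label{sec:prelim}

\subsection*{Group schemes}

All group schemes are affine over $k$. We compute with $T$-valued points, $T$ an affine $k$-scheme, and \emph{locally} means after a faithfully flat base change $T'\to T$ of affine schemes. The \emph{order} of a finite group scheme $H$ is $|H|=\dim_k\mathcal O(H)$. We use the following standard facts.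
\begin{itemize}
\item[(G1)] A homomorphism $H\to H_1$ is surjective if and only if every point of $H_1$ lifts locally to $H$. Every homomorphism factors as a surjection onto a closed subgroup scheme, its \emph{image}, followed by the inclusion. A surjection with trivial kernel is an isomorphism, and a homomorphism that kills the kernel of a surjection factors through it.
\item[(G2)] A point that lies locally in a closed subscheme lies in it. Together with (G1) this shows that a surjection maps normal subgroups onto normal subgroups, and that the preimage of a subgroup $L$ under a surjection surjects onto $L$.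
\item[(G3)] If $H$ is finite, the order of a subgroup scheme divides $|H|$, and $|H|=|N|\cdot|H/N|$ for $N$ normal. So a group scheme $N$ of order $p$ has only the subgroup schemes $1$ and $N$.
\item[(G4)] A closed subgroup of a profinite group scheme that is killed by every homomorphism to a finite group scheme is trivial.
\item[(G5)] A finite group scheme $H$ has a closed embedding into some $\mathrm{GL}_m$. It is \emph{infinitesimal} if $H(k)=1$, equivalently if the ideal of the identity in $\mathcal O(H)$ is nilpotent. The identity component $H^0$ is infinitesimal and normal, and $H/H^0$ is \'etale.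
\end{itemize}
The basic examples are $\boldsymbol{\alpha}_p(T)=\{\varepsilon\in\mathcal O(T):\varepsilon^p=0\}$ under addition, $\boldsymbol{\mu}_n(T)=\{\zeta\in\mathcal O(T):\zeta^n=1\}$ under multiplication, and the constant cyclic group $\mathbf C_n$. Both $\boldsymbol{\alpha}_p$ and $\boldsymbol{\mu}_p$ are infinitesimal of order $p$.

A finite group scheme $H$ is linearly reductive if and only if $W\mapsto W^H$ preserves surjections of finite-dimensional representations. Indeed, surjections of semisimple representations split; conversely, for $W'\subset W$ an invariant lift of the identity along $\operatorname{Hom}(W,W')\to\operatorname{Hom}(W',W')$ is an equivariant projection onto $W'$. A representation of $\boldsymbol{\mu}_n$ is a $\mathbb Z/n$-graded vector space, so $\boldsymbol{\mu}_n$ is linearly reductive for all $n$, including $n$ divisible by $p$.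

\subsection*{Torsors}

Groups act on the left. An \emph{$H$-torsor} over a $k$-scheme $S$ is a finite, faithfully flat, finitely presented morphism $P\to S$ with an action of $H$ over $S$ such that for any two points $w,w'\in P(T)$ with the same image in $S$ there is a unique $h\in H(T)$ with $w'=hw$; that is, $H\times P\cong P\times_SP$. It is \emph{trivial} if it has a section.
\begin{itemize}
\item[(T1)] An $H$-equivariant $S$-morphism between $H$-torsors over $S$ is an isomorphism.
\item[(T2)] The $H$-invariant functions on $P$ are the functions on $S$. If $N\subset H$ is normal, there is a quotient $P/N$ such that $P\to P/N$ is an $N$-torsor and $P/N\to S$ is an $H/N$-torsor.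
\item[(T3)] For $\chi\colon H\to H_1$, the \emph{push-forward} $P\times^HH_1$ is the quotient of $P\times H_1$ by $h\cdot(w,h_1)=(hw,h_1\chi(h)^{-1})$. It is an $H_1$-torsor under left multiplication, and $w\mapsto[w,1]$ is a $\chi$-equivariant $S$-morphism $P\to P\times^HH_1$. Conversely, a $\chi$-equivariant $S$-morphism $j\colon P\to P_1$ to an $H_1$-torsor gives the isomorphism $P\times^HH_1\to P_1$, $[w,h_1]\mapsto h_1j(w)$, by (T1).
\item[(T4)] (Descent.) Quasi-coherent sheaves and affine schemes over $S$ are the same as $H$-equivariant ones over $P$. In particular, a representation $\sigma\colon H\to\mathrm{GL}_m$ defines a vector bundle $E_\sigma$ on $S$, obtained by descending $\mathcal O_P^m$ along the datum given by the matrix $\sigma$ on $H\times P\cong P\times_SP$. The sections of $E_\sigma$ over an open $S'\subset S$ are the morphisms $s\colon P|_{S'}\to\mathbb A^m$ with $s(hw)=\sigma(h)s(w)$.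
\end{itemize}

\subsection*{The ring $A$}

For $a\in A$ and $v\in Y(T)$ we write $a(v)\in\mathcal O(T)$ for the value of $a$ at $v$. The hypothesis $d\ge2$ enters through the following extension property, and through purity.
\begin{itemize}
\item[(A1)] We have $\Gamma(V,\mathcal O_V)=A$, because $A$ is normal of dimension at least $2$. Hence $\Gamma((\operatorname{Spec}B)|_V,\mathcal O)=B$ for every finite free $A$-algebra $B$, and every morphism from $(\operatorname{Spec}B)|_V$ to an affine scheme extends uniquely to $\operatorname{Spec}B$. The same holds for $U\subset X$. A torsor $Q$ over $Y$ or $X$ is finite free over the local base, so it is recovered from its restriction $P$ to the punctured spectrum as $Q=\overline P$.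
\item[(A2)] Put $A^p=\{a^p:a\in A\}$. As $k$ is perfect, $A^p=k[[u_1^p,\dots,u_d^p]]$ is a $k$-subspace, and $A$ is free over $A^p$ on the monomials $u^e$ with $0\le e_i<p$. The derivations $\partial_i=\partial/\partial u_i$ kill $A^p$. Moreover $A\cap\operatorname{Frac}(A)^p=A^p$, since a $p$-th root of an element of $A$ is integral over the normal ring $A$.
\end{itemize}

\subsection*{Formal consequences of the classification}

\begin{lemma}\label{lem:formal}
Let $(P,\bar p)$ be a pointed local $H$-torsor.
\begin{itemize}
\item[(a)] $P$ has a reduction to the image $\rho_P(\pi)\subset H$.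
\item[(b)] $\rho_P(K)=1$ if and only if $(P,\bar p)$ is the restriction of a pointed $H$-torsor over $X$.
\item[(c)] The map $(r,\rho_V)\colon\pi\to\pi_X\times G$ is surjective with kernel $\ker(K\to G)$. So $K\to G$ is an isomorphism if and only if every homomorphism from $\pi$ to a finite group scheme factors through $\pi_X\times G$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $H'=\rho_P(\pi)$ and let $P'$ be the pointed $H'$-torsor of $\pi\to H'$. By the naturality in (F1), $P'\times^{H'}H\cong P$, and (T3) gives an $H'$-equivariant map $P'\to P$.

(b) By (G1), $\rho_P$ kills $K$ if and only if it factors through $r$, and by (F2) the homomorphisms that factor through $r$ are those of restricted torsors.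

(c) The kernel is $K\cap\ker\rho_V$. Given a point $(\gamma,g)$ of $\pi_X\times G$, lift $\gamma$ locally to $\tilde\gamma$ in $\pi$, and use (F3) to lift $g\rho_V(\tilde\gamma)^{-1}$ locally to $\kappa$ in $K$. Then $\kappa\tilde\gamma$ maps to $(\gamma,g)$, which proves surjectivity. The last sentence follows from (G1) and (G4).
\end{proof}

\section{The $A_1$-singularity}\label{sec:A1}

Let $p$ be odd, $d=2$, and let $G=\boldsymbol{\mu}_2=\{\pm1\}$ act by $u_i\mapsto-u_i$. The invariants are the even power series, $A^G=k[[u_1^2,u_1u_2,u_2^2]]$, and $x\in X$ is the $A_1$-singularity. We show directly that $K\to G$ is not an isomorphism.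

The function $u_1$ is odd and is not a $p$-th power. Adjoin its $p$-th root:
\[
Q=\operatorname{Spec}A[z]/(z^p-u_1)=\operatorname{Spec}k[[z,u_2]],\qquad P=Q|_V .
\]
A point of $Q$ is a pair $(v,z)$ with $v\in Y(T)$ and $z^p=u_1(v)$. The group $\boldsymbol{\alpha}_p$ acts by $z\mapsto z+\varepsilon$. The involution lifts as $(v,z)\mapsto(-v,-z)$, because $(-z)^p=-u_1(v)=u_1(-v)$. The two actions do not commute: conjugating the translation by $\varepsilon$ with the involution gives the translation by $-\varepsilon$. Together they define an action of
\[
H=\boldsymbol{\alpha}_p\rtimes\boldsymbol{\mu}_2,\qquad(\varepsilon',\zeta')(\varepsilon,\zeta)=(\varepsilon'+\zeta'\varepsilon,\zeta'\zeta),\qquad(\varepsilon,\zeta)(v,z)=(\zeta v,\zeta z+\varepsilon).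
\]

The scheme $P$ is an $H$-torsor over $U$. Indeed, $P\to V\to U$ is finite and faithfully flat. If $(v,z)$ and $(v',z')$ lie over the same point of $U$, there is a unique $\zeta$ with $v'=\zeta v$. Then $\varepsilon=z'-\zeta z$ is forced, and $\varepsilon^p=\zeta u_1(v)-\zeta^pu_1(v)=0$ since $\zeta^p=\zeta$. By (A1), $\overline P=Q$, which has a single closed point. So $P$ is pointed in a unique way, and since $P\to V$ is equivariant for $H\to G$, we obtain $\rho_P\colon\pi\to H$ lifting $\rho_V$ by (T3) and (F1).

Suppose that $K\to G$ is an isomorphism. Then $R=\rho_P(K)$ maps isomorphically onto $\boldsymbol{\mu}_2$. So $R$ is reduced, hence determined by its $k$-points, and $H(k)=\{(0,\pm1)\}$ gives $R=\{(0,\pm1)\}$. The image $H'=\rho_P(\pi)$ contains $R$ as a normal subgroup, and $H'\cap\boldsymbol{\alpha}_p$ is $1$ or $\boldsymbol{\alpha}_p$ by (G3). So $H'=R$ or $H'=H$.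

\emph{The case $H'=R$ is excluded by geometry.} By Lemma~\ref{lem:formal}(a) there is an $R$-torsor $P'\to U$ with an equivariant map to $P$. The composite $P'\to P\to V$ is an isomorphism by (T1), so $P\to V$ has a section. By (A1) this is an element $z_0\in A$ with $z_0^p=u_1$, which does not exist.

\emph{The case $H'=H$ is excluded by group theory.} For the point $\eta$ of $\boldsymbol{\alpha}_p$ with values in $k[\eta]/(\eta^p)$,
\[
(\eta,1)(0,-1)(-\eta,1)=(2\eta,-1),
\]
and $2\eta\ne0$ because $p$ is odd. So $R$ is not normal in $H$.

This contradiction proves the claim. On $k$-points $H$ and $G$ coincide: the failure of normality is visible only over nonreduced test rings.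

\section{Lifting the action to a torsor over $Y$}\label{sec:lift}

\subsection*{The mechanism}

The example has two ingredients: an infinitesimal torsor over $Y$ to which the action of $G$ lifts, and a commutator computation. We separate them from the particular equation.

\begin{definition}\label{def:lift}
A \emph{lift} of the action of $G$ on $Y$ consists of an exact sequence $1\to N\to H\to G\to1$ of finite group schemes with $N$ infinitesimal, written $h\mapsto\bar h$ on the right, an $N$-torsor $c\colon Q\to Y$, and an action of $H$ on $Q$ that extends the action of $N$ and satisfies $c(hw)=\bar h\,c(w)$.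
\end{definition}

\begin{lemma}\label{lem:lift}
Given a lift, put $P=Q|_V$.
\begin{itemize}
\item[(a)] $P\to U$ is an $H$-torsor, $\overline P=Q$ has exactly one $k$-point over $x$, and the resulting homomorphism $\rho_P\colon\pi\to H$ lifts $\rho_V$.
\end{itemize}
Put $H'=\rho_P(\pi)$, $N'=H'\cap N$, $R=\rho_P(K)$ and $N''=R\cap N$.
\begin{itemize}
\item[(b)] $H'\to G$ and $R\to G$ are surjective, and $\ker(K\to G)$ surjects onto $N''$.
\item[(c)] The $N$-torsor $P\to V$ has a reduction to $N'$.
\item[(d)] The commutator of a point of $R$ and a point of $N'$ lies in $N''$.
\end{itemize}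
\end{lemma}

\begin{proof}
(a) The composite $P\to V\to U$ is finite, faithfully flat and $H$-invariant. Let $w,w'\in P(T)$ lie over the same point of $U$, and let $g\in G(T)$ satisfy $c(w')=g\,c(w)$. Lift $g$ locally to $h_0$ in $H$. Then $h_0w$ and $w'$ lie over the same point of $V$, so $w'=\nu h_0w$ for some point $\nu$ of $N$. Thus $w'=hw$ is locally solvable. If $hw=w$, then $\bar h$ fixes $c(w)\in V(T)$, so $\bar h=1$; then $h$ lies in $N$, and $h=1$. So the solution is unique, and the local solutions descend to $T$.

By (A1), $\overline P=Q$. A $k$-point of $Q$ over $x$ lies over $y$, and the fiber $Q_y$ is an $N$-torsor over the algebraically closed field $k$, so $Q_y(k)\cong N(k)$ is one point. By (T3), $c$ identifies $P\times^HG$ with $V$, and base points match since $y$ is the only point of $Y$ over $x$. Now use the naturality in (F1).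

(b) The surjections $\pi\to G$ and $K\to G$ of (F3) factor through $H'$ and $R$. The group $\ker(K\to G)$ is the preimage of $N''=\ker(R\to G)$ under the surjection $K\to R$, so (G2) applies.

(c) Let $P'\to P$ be a reduction to $H'$ over $U$, as in Lemma~\ref{lem:formal}(a). By (b), $H'/N'=G$, so $P'/N'$ is a $G$-torsor over $U$. The $N'$-invariant composite $P'\to P\to V$ induces a $G$-equivariant map $P'/N'\to V$, which is an isomorphism by (T1). So $P'\to V$ is an $N'$-torsor, and $P'\to P$ is an $N'$-equivariant $V$-morphism.

(d) $R$ is normal in $H'$ by (G2), and $N'$ is normal in $H'$ because $N$ is normal in $H$. So the commutator lies in $R\cap N'=N''$.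
\end{proof}

To show that $\ker(K\to G)$ is large we must show that $N''$ is large. Part (c) bounds $N'$ from below by the nontriviality of the torsor, and part (d) transfers the bound to $N''$ in the directions that $G$ moves. When $N$ has prime order there is nothing in between.

\begin{corollary}\label{cor:prime}
Suppose that $N$ is commutative of order $p$, that $N$ is not central in $H$, and that $P\to V$ has no section. Then $\rho_P(K)=H$, and $K\to G$ is not an isomorphism.
\end{corollary}

\begin{proof}
By (G3), each of $N'$ and $N''$ is $1$ or $N$. If $N'=1$, Lemma~\ref{lem:lift}(c) gives a section of $P\to V$. So $N'=N$. If $N''=1$, then $R$ commutes with $N$ by (d). Since $R\to G$ is surjective, every point of $H$ is locally a product of a point of $N$ and a point of $R$; as $N$ is commutative, $N$ would be central. So $N''=N$. Then $|R|=|N|\cdot|G|=|H|$, and $\ker(K\to G)$ surjects onto $N\neq1$ by (b).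
\end{proof}

\subsection*{Roots of covariants}

We now construct lifts for arbitrary $G$. A group scheme need not have nontrivial characters, so the single equation $z^p=a$ is replaced by a system on which $G$ acts through a representation.

For a vector or matrix $\xi$ with entries in a $k$-algebra, let $\xi^{[p]}$ be obtained by raising all entries to the $p$-th power. Then $(\xi+\xi')^{[p]}=\xi^{[p]}+\xi'^{[p]}$ and $(\xi\xi')^{[p]}=\xi^{[p]}\xi'^{[p]}$. In particular, a representation $\sigma\colon G\to\mathrm{GL}_m$ with matrix coefficients $\sigma_{ij}\in\mathcal O(G)$ gives a representation $\sigma^{[p]}$ with coefficients $\sigma_{ij}^p$, and a linear form $\lambda$, viewed as a row vector, satisfies $\lambda(z)^p=\lambda^{[p]}(z^{[p]})$.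

Let $M=k^m$. For a subspace $L\subset M$ define the group scheme
\[
N_L(T)=\{\varepsilon\in L\otimes_k\mathcal O(T):\varepsilon^{[p]}=0\}.
\]
If $e_1,\dots,e_l$ is a basis of $L$, then $(\sum\tau_ie_i)^{[p]}=\sum\tau_i^pe_i^{[p]}$, and the $e_i^{[p]}$ are linearly independent because $k$ is perfect. So $N_L\cong\boldsymbol{\alpha}_p^{\,l}$. A linear map $L\to L_1$ induces $N_L\to N_{L_1}$, which is surjective if the linear map is, since it then has a section.

A \emph{covariant} of a representation $\sigma\colon G\to\mathrm{GL}_m$ is an element $s\in A^m$ with $s(gv)=\sigma(g)s(v)$ for all points $g$ of $G$ and $v$ of $Y$.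

\begin{lemma}\label{lem:roots}
Let $\sigma\colon G\to\mathrm{GL}_m$ be a representation on $M=k^m$ and let $s\in A^m$ be a covariant of $\sigma^{[p]}$. Let $H=N_M\rtimes G$ with $(\varepsilon',g')(\varepsilon,g)=(\varepsilon'+\sigma(g')\varepsilon,g'g)$, and let
\[
Q_s=\{(v,z)\in Y\times\mathbb A^m: z^{[p]}=s(v)\},\qquad(\varepsilon,g)(v,z)=(gv,\sigma(g)z+\varepsilon).
\]
\begin{itemize}
\item[(a)] These data form a lift with $N=N_M$, and $(\varepsilon,g)$ acts on $N_M$ by conjugation as $\nu\mapsto\sigma(g)\nu$.
\item[(b)] If the $N_M$-torsor $Q_s|_V\to V$ has a reduction to $N_L$, then $\lambda^{[p]}(s)\in A^p$ for every linear form $\lambda$ on $M$ that vanishes on $L$.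
\end{itemize}
\end{lemma}

\begin{proof}
(a) $G$ preserves $N_M$, since $(\sigma(g)\varepsilon)^{[p]}=\sigma(g)^{[p]}\varepsilon^{[p]}$. The ring $A[z_1,\dots,z_m]/(z_i^p-s_i)$ of $Q_s$ is free of rank $p^m$ over $A$, and two points $(v,z),(v,z')$ of $Q_s$ differ by $z'-z$, which satisfies $(z'-z)^{[p]}=0$. So $Q_s\to Y$ is an $N_M$-torsor under translation. The formula preserves $Q_s$ because
\[
(\sigma(g)z+\varepsilon)^{[p]}=\sigma(g)^{[p]}z^{[p]}=\sigma(g)^{[p]}s(v)=s(gv).
\]
It is an action, since applying $(\varepsilon,g)$ and then $(\varepsilon',g')$ sends $z$ to $\sigma(g'g)z+\sigma(g')\varepsilon+\varepsilon'$. Finally $(\varepsilon,g)^{-1}=(-\sigma(g)^{-1}\varepsilon,g^{-1})$, so $(\varepsilon,g)(\nu,1)(\varepsilon,g)^{-1}=(\sigma(g)\nu,1)$.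

(b) Let $P'\to Q_s|_V$ be the reduction. The function $\lambda(z)$ on $P'$ is $N_L$-invariant, because $\lambda(z+\varepsilon)=\lambda(z)$ for $\varepsilon$ in $N_L$. By (T2) and (A1) it comes from an element $\ell\in A$. On $P'$ we have $\ell^p=\lambda(z)^p=\lambda^{[p]}(z^{[p]})=\lambda^{[p]}(s)$, and this holds in $A$ because $P'\to V$ is faithfully flat.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:mu}]
The action fixes $y$, since it preserves $\mathfrak m$. It is free on $V$, since on the open set where $u_i$ is invertible the equation $\zeta u_i=u_i$ forces $\zeta=1$. Linear reductivity of $\boldsymbol{\mu}_n$ was recalled in Section~\ref{sec:prelim}.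

Apply Lemma~\ref{lem:roots} with $m=1$ and $\sigma(\zeta)=\zeta$, so that $H=\boldsymbol{\alpha}_p\rtimes\boldsymbol{\mu}_n$. A covariant of $\sigma^{[p]}$ is an $a\in A$ with $a(\zeta v)=\zeta^pa(v)$, and any monomial of degree $p$ qualifies. Take
\[
a=u_1u_2^{p-1},
\]
which is not in $A^p$ because $\partial_1a=u_2^{p-1}\ne0$. By Lemma~\ref{lem:roots}(b) with $L=0$ and $\lambda=1$, the torsor $Q_a|_V\to V$ has no section. If $\boldsymbol{\alpha}_p$ were central in $H$, we would have $\zeta\nu=\nu$ in $k[\zeta,\nu]/(\zeta^n-1,\nu^p)$. This is false for $n\ge2$, as $\nu$ and $\zeta\nu$ are distinct members of the monomial basis. Corollary~\ref{cor:prime} shows that $\rho_P$ maps $K$ onto $H$, compatibly with the maps to $G$ by Lemma~\ref{lem:lift}(a), and that $K\to G$ is not an isomorphism.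
\end{proof}

\begin{remark}
Both geometric and group-theoretic hypotheses of Corollary~\ref{cor:prime} are needed. If $m=1$ and $\sigma$ is trivial, then $H=\boldsymbol{\alpha}_p\times G$ and $a\in A^G$. The push-forward of $P$ to $\boldsymbol{\alpha}_p$ is the restriction of the torsor $z^p=a$ over $X$, so $\rho_P(K)=1\times G$ by Lemma~\ref{lem:formal}(b). If $\sigma$ is arbitrary and $s=0$, the section $v\mapsto(v,0)$ is equivariant for $G\to H$, $g\mapsto(0,g)$, so by (T3) and (F1) the map $\rho_P$ is $\rho_V$ followed by this inclusion.
\end{remark}

\section{Arbitrary nontrivial groups}\label{sec:general}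

Let $G$ act very small on $Y$. To apply Lemma~\ref{lem:roots} without explicit formulas, we need a supply of covariants, and a way to make them independent modulo $p$-th powers. Covariants come from the bundle attached to the torsor $V\to U$. Independence comes from multiplying one covariant by many invariants, which works once a single invariant is not a $p$-th power.

\begin{lemma}\label{lem:covariants}
Let $\sigma\colon G\to\mathrm{GL}_m$ be a representation. The covariants of $\sigma$ span $\operatorname{Frac}(A)^m$ over $\operatorname{Frac}(A)$.
\end{lemma}

\begin{proof}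
Let $E_\sigma$ be the vector bundle on $U$ given by (T4) for the torsor $f\colon V\to U$. Its global sections are the equivariant morphisms $V\to\mathbb A^m$. By (A1) such a morphism is an element $s\in A^m$, and the identity $s(gv)=\sigma(g)s(v)$ extends from $G\times V$ to $G\times Y$. So the global sections are the covariants. Choose $h\ne0$ in the maximal ideal of $A^G$. The open set $D(h)\subset U$ is affine, so $E_\sigma|_{D(h)}$ is generated by finitely many sections. Since $U$ is quasi-compact and separated, these extend to $U$ after multiplication by a power of $h$, and the extensions still generate on $D(h)$. Their pullbacks along $f$ are covariants that generate $A_h^m$.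
\end{proof}

\begin{lemma}\label{lem:derivations}
Every $A^G$-linear derivation $D\colon A\to A$ has image in $\mathfrak m$. In particular $A^G\not\subset A^p$.
\end{lemma}

\begin{proof}
The point is that on $V$ a vector field tangent to the fibers of $f$ is an infinitesimal motion by $G$, and such a motion vanishes at the fixed point. Let $Y[\tau]=\operatorname{Spec}A[\tau]/(\tau^2)$ and $V[\tau]=Y[\tau]|_V$. The ring maps $a\mapsto a$ and $a\mapsto a+\tau D(a)$ define morphisms $\mathrm{pr},\theta\colon Y[\tau]\to Y$. They agree modulo $\tau$, so both map $V[\tau]$ to $V$, and they agree on $A^G$, so $f\circ\theta=f\circ\mathrm{pr}$ on $V[\tau]$. As $f$ is a torsor, there is $g\in G(V[\tau])$ with $\theta=g\cdot\mathrm{pr}$. By (A1), $g$ extends to $Y[\tau]$, and the equation persists there. Restrict it to the closed subscheme $\operatorname{Spec}k[\tau]/(\tau^2)$ defined by $\mathfrak m$. There $\mathrm{pr}$ is the constant point $y$, which $G$ fixes, so $\theta$ is also the constant point $y$. This means $a(y)+\tau D(a)(y)=a(y)$ for all $a\in A$, that is, $D(A)\subset\mathfrak m$.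

If $A^G\subset A^p$, then $\partial_1$ kills $A^G$ and is therefore $A^G$-linear. But $\partial_1(u_1)=1\notin\mathfrak m$.
\end{proof}

\begin{remark}
This is the only place in the proof of Theorem~\ref{thm:general} where the scheme-theoretic fixing of $y$ is used directly, and the lemma fails without it. For the free action $u_i\mapsto u_i+\varepsilon_i$ of $\boldsymbol{\alpha}_p^{\,d}$ on $Y$, Taylor expansion shows that the invariants are the common kernel of the $\partial_i$, which is $A^p$ by (A2).
\end{remark}

\begin{lemma}\label{lem:independent}
Let $0\ne t\in A$ and $n\ge1$. There are $c_1,\dots,c_n\in A^G$ such that $c_1t,\dots,c_nt$ are $k$-linearly independent in $A/A^p$.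
\end{lemma}

\begin{proof}
First find $c\in A^G$ with $ct\notin A^p$. If $t\notin A^p$, take $c=1$. Otherwise take $c\in A^G\setminus A^p$ from Lemma~\ref{lem:derivations}; if $ct$ were in $A^p$, then $c\in A\cap\operatorname{Frac}(A)^p=A^p$. Since $A$ is finite over $A^G$, the ring $A^G$ is infinite-dimensional over $k$. Choose linearly independent $b_1,\dots,b_n\in A^G$ and put $c_j=b_j^pc$. Suppose $\sum\mu_jc_jt\in A^p$ with $\mu_j\in k$ not all zero. Write $\mu_j=\lambda_j^p$ and $b=\sum\lambda_jb_j\ne0$. Then $b^pct\in A^p$, so $ct\in A\cap\operatorname{Frac}(A)^p=A^p$, a contradiction.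
\end{proof}

One more fact is needed, because $N_M$ no longer has prime order.

\begin{lemma}\label{lem:subgroups}
Every subgroup scheme of $N_M$ is of the form $N_L$ for a subspace $L\subset M$.
\end{lemma}

\begin{proof}
The functor $\operatorname{Lie}$ is an equivalence from finite group schemes killed by Frobenius to finite-dimensional $p$-Lie algebras \cite[II, \S7, no.~4]{DG}. The Lie algebra of $N_M$ is $M$ with zero bracket and zero $p$-map. A subgroup scheme $N_1\subset N_M$ is killed by Frobenius, and $L=\operatorname{Lie}N_1$ is a subspace of $M$ that equals $\operatorname{Lie}N_L$. The equivalence gives an isomorphism $N_1\cong N_L$ compatible with the inclusions into $N_M$.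
\end{proof}

\begin{proposition}\label{prop:large}
If $G\ne1$, then $\ker(K\to G)$ surjects onto $\boldsymbol{\alpha}_p^{\,n}$ for every $n\ge1$.
\end{proposition}

\begin{proof}
The difficulty is that $N'$ could be large only in directions fixed by $G$, where commutators give nothing. We therefore test $N'$ with a linear form that is produced by the action of $G$.

\emph{Step 1: the linear form.} Let $\sigma\colon G\to\mathrm{GL}_m$ be a closed embedding, $M=k^m$. As $G\neq1$, $\sigma$ is not trivial, so some coefficient $\sigma_{ij}$ does not lie in $k\cdot1\subset\mathcal O(G)$; otherwise $\sigma$ would be constant, equal to its value at the identity. Fix such $i,j$ and a $k$-linear map $\delta\colon\mathcal O(G)\to k$ with $\delta(1)=0$ and $\delta(\sigma_{ij})\ne0$. Let $B=\delta(\sigma)$ be the matrix obtained by applying $\delta$ to the entries of $\sigma$. It plays the role of ``$\sigma(g)-1$'': if $\delta$ is evaluation at $g\in G(k)$ minus evaluation at $1$, then $B=\sigma(g)-1$, and if $\delta$ is a tangent vector at the identity, then $B$ is its image under the differential of $\sigma$. Let $\beta\ne0$ be the $i$-th row of $B$, so that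 $\beta(e)$ is the $i$-th coordinate of $Be$ for $e\in M$.

\emph{Step 2: the lift.} The form $\beta^{[p]}$ is nonzero, so by Lemma~\ref{lem:covariants} there is a covariant $s_0$ of $\sigma^{[p]}$ with $t=\beta^{[p]}(s_0)\ne0$. Choose $c_1,\dots,c_n\in A^G$ for this $t$ as in Lemma~\ref{lem:independent}. Let $G$ act on $M^n=M\oplus\dots\oplus M$ by $\sigma$ on each summand, call this representation $\sigma_n$, and put
\[
s=(c_1s_0,\dots,c_ns_0).
\]
Since the $c_j$ are invariant, $s$ is a covariant of $\sigma_n^{[p]}$. Lemma~\ref{lem:roots}(a) gives a lift with $N=N_{M^n}$. In the notation of Lemma~\ref{lem:lift}, write $N'=N_{M'}$ and $N''=N_{M''}$ with subspaces $M',M''$ of $M^n$, using Lemma~\ref{lem:subgroups}. Let $B_n\colon M^n\to M^n$ be $B$ on each summand, and let $\mathrm{pr}_n\colon M^n\to k^n$ take the $i$-th coordinate of each summand. Then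
\[
\mathrm{pr}_nB_n(e_1,\dots,e_n)=(\beta(e_1),\dots,\beta(e_n)).
\]

\emph{Step 3: $\mathrm{pr}_nB_n(M')=k^n$.} Otherwise there is $0\ne(\mu_1,\dots,\mu_n)\in k^n$ such that the form $\lambda(e_1,\dots,e_n)=\sum\mu_j\beta(e_j)$ vanishes on $M'$. By Lemma~\ref{lem:lift}(c) and Lemma~\ref{lem:roots}(b),
\[
\lambda^{[p]}(s)=\sum_j\mu_j^p\,\beta^{[p]}(c_js_0)=\sum_j\mu_j^p\,c_jt
\]
lies in $A^p$, contrary to the choice of the $c_j$.

\emph{Step 4: $B_n(M')\subset M''$.} Let $g\in G(T)$ and $\nu\in N'(T)$. Lift $g$ locally to a point $\tilde g$ of $R$, by Lemma~\ref{lem:lift}(b). By Lemma~\ref{lem:roots}(a) the commutator $\tilde g\nu\tilde g^{-1}\nu^{-1}$ is $(\sigma_n(g)-1)\nu$, and by Lemma~\ref{lem:lift}(d) and (G2) this lies in $N''(T)$. Take $T=\operatorname{Spec}\mathcal O(G)[\tau]/(\tau^2)$, let $g$ be the universal point, and let $\nu=\tau e$ with $e\in M'$; this is a point of $N_{M'}$ because $\tau^p=0$. Reading off the coefficient of $\tau$ gives $(\sigma_n-1)e\in M''\otimes\mathcal O(G)$. Applying $\delta$ to the entries gives $B_ne-\delta(1)e=B_ne\in M''$.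

\emph{Step 5.} By Steps 3 and 4, $\mathrm{pr}_n(M'')=k^n$. So $N''=N_{M''}$ surjects onto $N_{k^n}=\boldsymbol{\alpha}_p^{\,n}$, and $\ker(K\to G)$ surjects onto $N''$ by Lemma~\ref{lem:lift}(b).
\end{proof}

\section{Purity and the trivial group}\label{sec:purity}

\begin{proposition}\label{prop:purity}
For every finite $k$-group scheme $H$, every $H$-torsor $P\to V$ is the restriction of an $H$-torsor over $Y$, which is necessarily $\operatorname{Spec}\Gamma(P,\mathcal O_P)$.
\end{proposition}

\begin{proof}
The last assertion is part of (A1). We remove the \'etale part of $H$ first and then use Frobenius.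

\emph{Reduction to infinitesimal $H$.} The torsor $P/H^0\to V$ is finite \'etale. By Zariski--Nagata purity, a finite \'etale cover of the punctured spectrum of a regular local ring of dimension at least $2$ extends to a finite \'etale cover of the whole spectrum. Since $A$ is complete with algebraically closed residue field, hence strictly henselian, such a cover of $Y$ is a disjoint union of copies of $Y$. So $P/H^0\to V$ has a section. The pullback $P^0$ of $P\to P/H^0$ along it is an $H^0$-torsor over $V$ with $P\cong P^0\times^{H^0}H$ by (T3). If $P^0$ extends to $Y$, so does its push-forward. We may thus assume that $H$ is infinitesimal.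

\emph{A vector bundle trivialized by Frobenius.} Choose a closed embedding $\sigma\colon H\to\mathrm{GL}_m$ and let $E=E_\sigma$ be the bundle on $V$ from (T4). Let $F$ denote the absolute Frobenius, the $p$-th power map on functions. It commutes with all morphisms, so $F^*E$ is obtained by descending $\mathcal O_P^m$ along the datum $F^*\sigma=\sigma^{[p]}$. The entries of $\sigma-1$ vanish at the identity, so they are nilpotent by (G5), and the $r$-fold iterate of $\sigma\mapsto\sigma^{[p]}$ is trivial for large $r$. Hence $F^{r*}E\cong\mathcal O_V^m$.

\emph{The bundle $E$ is trivial.} By (A2), $F^r\colon Y\to Y$ is faithfully flat, and it is the identity on points. Flat base change and (A1) give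
\[
\Gamma(V,E)\otimes_{A,F^r}A\cong\Gamma(V,F^{r*}E)\cong A^m.
\]
Flatness and finite generation descend along faithfully flat ring maps, so $\Gamma(V,E)$ is a finitely generated flat module over the noetherian local ring $A$, hence free. As $E$ is the restriction to $V$ of the sheaf associated with $\Gamma(V,E)$, it is trivial.

\emph{Extension.} A basis of sections of $E$ is, by (T4), a morphism $\Phi\colon P\to\mathrm{GL}_m$ with $\Phi(hw)=\sigma(h)\Phi(w)$. The finite group scheme $H$ acts freely on the affine scheme $\mathrm{GL}_m$ by left multiplication, so the quotient $Z=\operatorname{Spec}\mathcal O(\mathrm{GL}_m)^H$ is affine and $\mathrm{GL}_m\to Z$ is an $H$-torsor. The map $\Phi$ induces $V\to Z$ by (T2), and $P\cong V\times_Z\mathrm{GL}_m$ by (T1). By (A1), $V\to Z$ extends to $Y\to Z$, and $Y\times_Z\mathrm{GL}_m$ extends $P$.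
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Let $G\ne1$. The first assertion is Proposition~\ref{prop:large}. If $K$ were finite, its subgroup $\ker(K\to G)$ would be finite of order at least $p^n$ for all $n$, which is absurd. In particular $K\to G$ is not an isomorphism.

Let $G=1$, so $X=Y$. By Proposition~\ref{prop:purity}, for every pointed local torsor $(P,\bar p)$ the scheme $\overline P$ is a torsor over $X$, pointed by $\bar p$, that restricts to $P$. By Lemma~\ref{lem:formal}(b) and (F1), every homomorphism from $\pi$ to a finite group scheme kills $K$, so $K=1$ by (G4).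
\end{proof}

\section{Commutative structure groups}\label{sec:comm}

We follow the heuristic of the introduction: pull back to $V$, extend to $Y$, record the action of $G$ on the closed fiber, correct it, and descend.

\subsection*{The action on the closed fiber}

Let $H$ be a finite commutative group scheme and $P\to U$ an $H$-torsor; for now $G$ is arbitrary. By Proposition~\ref{prop:purity}, the $H$-torsor $P_V=P\times_UV\to V$ extends to an $H$-torsor $Q=\operatorname{Spec}B\to Y$, with $B$ free of rank $|H|$ over $A$. The group $G$ acts on $P_V$ through the second factor. By (A1), applied to the finite free $A$-algebra $\mathcal O(G)\otimes B$, the morphism $G\times P_V\to Q$ extends to $G\times Q\to Q$. By the uniqueness in (A1), the extension is an action, commutes with $H$, and lies over the action on $Y$. Since $G$ fixes $y$, it acts on the fiber $Q_y=\operatorname{Spec}B/\mathfrak mB$, which is an $H$-torsor over $k$.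

Fix $w_0\in Q_y(k)$. For $g\in G(T)$ let $\varphi_P(g)\in H(T)$ be defined by $gw_0=\varphi_P(g)^{-1}w_0$. Any point of $Q_y$ is $w=hw_0$, and $gw=hgw_0=h\varphi_P(g)^{-1}w_0$. Since $H$ is commutative,
\begin{equation}\label{eq:phi}
gw=\varphi_P(g)^{-1}w\qquad\text{for all points }w\text{ of }Q_y.
\end{equation}
So $\varphi_P$ does not depend on $w_0$. Applying \eqref{eq:phi} twice gives $gg'w=\varphi_P(g)^{-1}\varphi_P(g')^{-1}w$, so $\varphi_P\colon G\to H$ is a homomorphism. Through (F1) we obtain a map
\[
\varphi\colon\operatorname{Hom}(\pi,H)\to\operatorname{Hom}(G,H),\qquad\rho_P\mapsto\varphi_P,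
\]
between sets that are abelian groups under pointwise multiplication.

\begin{lemma}\label{lem:phi}
The map $\varphi$ is a group homomorphism, and $\varphi(\psi\circ\rho_V)=\psi$ for all $\psi\in\operatorname{Hom}(G,H)$.
\end{lemma}

\begin{proof}
We first show that $\varphi$ is natural: $\varphi(\chi\circ\rho_P)=\chi\circ\varphi(\rho_P)$ for $\chi\colon H\to H_1$ with $H_1$ finite commutative. Let $P_1=P\times^HH_1$, with extension $Q_1$ over $Y$. The $\chi$-equivariant map $P\to P_1$ induces $P_V\to P_{1,V}$, which extends by (A1) to a $Y$-morphism $j\colon Q\to Q_1$ that is $G$-equivariant and $\chi$-equivariant. On the closed fibers,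
\[
\varphi_{P_1}(g)^{-1}j(w_0)=g\,j(w_0)=j(gw_0)=\chi(\varphi_P(g))^{-1}j(w_0),
\]
and $H_1$ acts freely on $Q_{1,y}$. So $\varphi_{P_1}=\chi\circ\varphi_P$.

Additivity is a formal consequence. Given $\rho_1,\rho_2\colon\pi\to H$, naturality for the two projections $H\times H\to H$ gives $\varphi((\rho_1,\rho_2))=(\varphi(\rho_1),\varphi(\rho_2))$. The multiplication $H\times H\to H$ is a homomorphism because $H$ is commutative, and naturality for it gives $\varphi(\rho_1\rho_2)=\varphi(\rho_1)\varphi(\rho_2)$.

By (F1), $\psi\circ\rho_V$ corresponds to $P=V\times^GH$. The map $V\times H\to P_V$, $(v,h)\mapsto([v,h],v)$, is an isomorphism of $H$-torsors over $V$ by (T1). Since $[v,h]=[gv,h\psi(g)^{-1}]$, the point $g\cdot([v,h],v)=([v,h],gv)$ corresponds to $(gv,h\psi(g)^{-1})$. So $Q=Y\times H$ with $g(v,h)=(gv,\psi(g)^{-1}h)$, and comparison with \eqref{eq:phi} gives $\varphi_P=\psi$.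
\end{proof}

\subsection*{Descent to $X$}

The quotient map $Y\to X$ is not a torsor at $y$, so (T4) does not descend $Q$ to $X$. Instead we take invariants, and we need enough of them to generate $B$. This is the only use of linear reductivity.

\begin{lemma}\label{lem:descend}
Let $G$ be linearly reductive. If $\varphi_P=1$, then $P$ extends to an $H$-torsor over $X$.
\end{lemma}

\begin{proof}
Let $\mu\colon B\to B\otimes\mathcal O(G)$ be the coaction, and $h=|H|$. By \eqref{eq:phi}, $G$ acts trivially on $B/\mathfrak mB$. The coaction makes $B$ a module over the finite-dimensional algebra dual to $\mathcal O(G)$, so finitely many elements of $B$ lie in a finite-dimensional subrepresentation. Choose one, $W\subset B$, that surjects onto $B/\mathfrak mB$. By linear reductivity $W^G\to(B/\mathfrak mB)^G=B/\mathfrak mB$ is surjective. Lift a basis of $B/\mathfrak mB$ to $b_1,\dots,b_h\in B^G$. By Nakayama's lemma the $b_i$ generate $B$, and since $B$ is free of rank $h$ they form an $A$-basis.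

For $b=\sum a_ib_i$ we have $\mu(b)=\sum\mu(a_i)(b_i\otimes1)$, and the $b_i\otimes1$ form a basis of $B\otimes\mathcal O(G)$ over $A\otimes\mathcal O(G)$. So $b$ is invariant if and only if all $a_i$ are. Thus $B_0=B^G=\bigoplus A^Gb_i$ is a free $A^G$-algebra of rank $h$, and $A\otimes_{A^G}B_0=B$. As the actions of $G$ and $H$ commute, the coaction of $H$ maps $B_0$ into $(B\otimes\mathcal O(H))^G=B_0\otimes\mathcal O(H)$. So $H$ acts on $Q_0=\operatorname{Spec}B_0$ over $X$.

The morphism $H\times Q_0\to Q_0\times_XQ_0$ corresponds to a map $B_0\otimes_{A^G}B_0\to B_0\otimes\mathcal O(H)$ of free $A^G$-modules of rank $h^2$. After tensoring with $A$ it becomes the corresponding map for the torsor $Q$, an isomorphism. So its determinant is an element of $A^G$ that is a unit in $A$. The inverse of an invariant unit is invariant, so the determinant is a unit in $A^G$, and $Q_0\to X$ is an $H$-torsor. The isomorphism $Q_0\times_XY\cong Q$ is $H$-equivariant, and it is $G$-equivariant for the action through $Y$ because $B_0$ consists of invariants. Restricting to $V$ and descending along $f$ by (T4) gives $Q_0|_U\cong P$.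
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:comm}]
Let $\rho\colon\pi\to H$ with $H$ finite commutative. Put $\psi=\varphi(\rho)$ and $\rho_0=\rho\cdot(\psi\circ\rho_V)^{-1}$. By Lemma~\ref{lem:phi}, $\varphi(\rho_0)=1$. Let $(P_0,\bar p_0)$ be the pointed torsor of $\rho_0$. By Lemma~\ref{lem:descend} and (A1), $\overline{P_0}$ is an $H$-torsor over $X$, pointed by $\bar p_0$ and restricting to $P_0$. So $\rho_0=\rho_1\circ r$ for some $\rho_1\colon\pi_X\to H$. Then $\rho$ is the composite of $(r,\rho_V)$ with the homomorphism $\pi_X\times G\to H$, $(\gamma,g)\mapsto\rho_1(\gamma)\psi(g)$.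

By Lemma~\ref{lem:formal}(c), $(r,\rho_V)$ induces a surjection $\pi^{\mathrm{ab}}\to(\pi_X\times G)^{\mathrm{ab}}$. The group $\pi^{\mathrm{ab}}$ is an inverse limit of finite commutative quotients, and each of them factors through this surjection by the first part. So its kernel is trivial. Finally $(\pi_X\times G)^{\mathrm{ab}}=\pi_X^{\mathrm{ab}}\times G^{\mathrm{ab}}$, because a homomorphism from a product to a commutative group scheme is the same as a pair of homomorphisms from the factors.
\end{proof}

By Lemma~\ref{lem:formal}(c), Theorem~\ref{thm:comm} says that for linearly reductive $G$ the subgroup $\ker(K\to G)$ lies in the kernel of $\pi\to\pi^{\mathrm{ab}}$. This matches Sections~\ref{sec:lift} and~\ref{sec:general}, where its quotients were produced by commutators.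

\subsection*{A linearly reductive structure group}

Commutativity of $H$ was used to define $\varphi_P$ and to divide $\rho$ by $\psi\circ\rho_V$. The structure groups in Theorems~\ref{thm:mu} and~\ref{thm:general} contain $\boldsymbol{\alpha}_p$, and one may ask whether Theorem~\ref{thm:comm} holds for linearly reductive $H$ instead. It does not.

\begin{example}\label{ex:mup}
Let $p$ be odd and let the generator $\iota$ of $G=\mathbf C_2$ act by $u_i\mapsto-u_i$; this is the action of Theorem~\ref{thm:mu} with $n=2$. A multiplicative torsor calls for a unit that $\iota$ inverts. Let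
\[
a=\frac{1+u_1}{1-u_1},\qquad Q=\operatorname{Spec}A[z]/(z^p-a).
\]
Since $a$ is a unit, so is $z$, and two points $(v,z),(v,z')$ of $Q$ differ by the factor $z'/z$, a point of $\boldsymbol{\mu}_p$. So $Q\to Y$ is a $\boldsymbol{\mu}_p$-torsor under $\zeta(v,z)=(v,\zeta z)$. Since $a(-v)=a(v)^{-1}$, the formula $\iota(v,z)=(-v,z^{-1})$ defines an involution of $Q$, and $\iota\zeta\iota^{-1}(v,z)=\iota(-v,\zeta z^{-1})=(v,\zeta^{-1}z)$. We obtain a lift in the sense of Definition~\ref{def:lift} with $N=\boldsymbol{\mu}_p$ and $H=\boldsymbol{\mu}_p\rtimes\mathbf C_2$, where $\iota$ acts by inversion.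

The group scheme $H$ is linearly reductive, because $W^H=(W^{\boldsymbol{\mu}_p})^{\mathbf C_2}$ and both $\boldsymbol{\mu}_p$ and $\mathbf C_2\cong\boldsymbol{\mu}_2$ are linearly reductive. A section of $P=Q|_V\to V$ would be a $p$-th root of $a$ in $A$, which does not exist since $\partial_1a=2/(1-u_1)^2\ne0$. Inversion on $\boldsymbol{\mu}_p$ is nontrivial, since $\zeta^2\ne1$ in $k[\zeta]/(\zeta^p-1)$ for $p\ge3$. By Corollary~\ref{cor:prime}, $\rho_P(K)=H$, which is strictly larger than $G$. By Lemma~\ref{lem:lift}(b), $\rho_P$ maps $\ker(K\to G)$ onto $\boldsymbol{\mu}_p$, so by Lemma~\ref{lem:formal}(c) it does not factor through $\pi_X\times G$.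
\end{example}

\begin{thebibliography}{9}

\bibitem{DG}
Demazure, Gabriel, \emph{Groupes alg\'ebriques}.

\bibitem{LMM}
Christian Liedtke, Gebhard Martin, Yuya Matsumoto, \emph{Torsors over the Rational Double Points in Characteristic $\mathbf{p}$}, arXiv:2110.03650 (2021).

\end{thebibliography}
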